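# A chromatic bound from the least adjacency eigenvalue

All graphs are finite and simple. For a graph $G$ with $n$ vertices and $m$ edges, $A$ is the adjacency matrix and $\lambda_1\ge\cdots\ge\lambda_n$ are its eigenvalues. A graph is *non-empty* if it has at least one edge. We write
$$\mu=-\lambda_n,\qquad L=\mu^2=\lambda_n^2,\qquad d=m-L .$$
If $G$ is non-empty, the unit vector with entries $\tfrac1{\sqrt2},-\tfrac1{\sqrt2}$ on the ends of an edge and $0$ elsewhere gives $x^TAx=-1$. Hence $\mu\ge1$ and $L\ge1$.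

## 1. Bipartite graphs: $\lambda_n^2\le m$, with equality for $K_{r,s}$

**Proposition 1.** If $G$ is non-empty and bipartite, then $\lambda_n^2\le m$. Equality holds if and only if, after deleting isolated vertices, $G$ is a complete bipartite graph.

*Proof.* Order the vertices by the two parts, so that $A=\begin{pmatrix}0&N\\N^T&0\end{pmatrix}$. If $(u,w)$ is an eigenvector for $\lambda$, then $(u,-w)$ is one for $-\lambda$. So $\lambda_1=-\lambda_n=\mu$, and
$$2m=\operatorname{tr}A^2=\sum_i\lambda_i^2\ \ge\ \lambda_1^2+\lambda_n^2=2L .$$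

Suppose $L=m$. Then all eigenvalues other than $\lambda_1,\lambda_n$ vanish, so $A$ has rank $2$. A component with an edge has a nonzero adjacency matrix of trace $0$, hence a positive and a negative eigenvalue, hence rank at least $2$. So exactly one component has an edge. Its biadjacency matrix $N$ has rank $1$, because the rank of $A$ is $2\operatorname{rank}N$, and $N$ has no zero row or column. Its rows are nonzero, $0/1$ and proportional, so they are equal. As no column is zero, every entry is $1$. Conversely, $K_{r,s}$ has $\lambda_n=-\sqrt{rs}$, so $L=rs=m$, and isolated vertices change neither number. $\square$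

Consider the following expression:
$$R(G)=(m+1-\lambda_n^2)+\sqrt{(m+1-\lambda_n^2)^2-4(\lambda_n^2-1)(\lambda_n^2-m)}=(d+1)+\sqrt{(d+1)^2+4(L-1)d}.$$
For bipartite $G$ we have $d\ge0$ and $L\ge1$. The square root is then at least $d+1$, so $R(G)\ge 2(d+1)\ge2=\chi(\chi-1)$, with equality exactly when $d=0$. So Proposition 1 says that $\chi(\chi-1)\le R(G)$ when $\chi=2$.

Next try the complete graph $K_k$. Its least eigenvalue is $-1$, so $L=1$, $d=m-1$ and $R(K_k)=2(d+1)=2m=k(k-1)$. This is again equality. Two very different families give equality: in $K_{r,s}$ the number $\mu$ can be huge, while in $K_k$ it is as small as possible.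

What changes for a general graph? The inequality $d\ge0$ survives: for a unit eigenvector $x$ for $\lambda_n$, with $|x|$ its entrywise absolute value, $\lambda_1\ge|x|^TA|x|\ge|x^TAx|=\mu$, so $2m\ge\lambda_1^2+\lambda_n^2\ge2L$. But for $\chi\ge3$ knowing $d\ge 0$ is no longer enough. We shall see in Section 3 that $d$ must be bounded below by a positive quantity that depends on $\chi$.

## 2. The statements, and the facts they rest on

The following inequality is a conjecture in the problem's source (Quanyu Tang, Clive Elphick, "Proof of a conjectured spectral upper bound on the chromatic number of a graph", arXiv:2511.07712 (2025)). The answer is that it is true.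

**Theorem A.** For every non-empty graph $G$, with $\chi=\chi(G)$,
$$\chi(\chi-1)\le(m+1-\lambda_n^2)+\sqrt{(m+1-\lambda_n^2)^2-4(\lambda_n^2-1)(\lambda_n^2-m)}.\tag{1}$$
Equality holds if and only if, after deleting isolated vertices, $G$ is a complete graph or a complete bipartite graph.

**Theorem B.** If $G\supseteq K_k$ with $k\ge2$ (here $k$ need not be $\chi$), then
$$m\ \ge\ \binom k2+\lambda_n^2-\frac{(k-1)\mu}{\mu+k-2},\qquad\mu=-\lambda_n .$$
Equality holds for $K_k$ with $p\ge1$ pendant edges attached at one vertex, for every $p$. In particular $\lambda_n^2<m-\binom{\omega-1}2$ if the clique number $\omega=\omega(G)$ is at least $3$, and the constant $\binom{\omega-1}2$ is best possible. When $\omega=\chi$, Theorem B implies (1).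

We use three facts about colorings.

**Definition.** A graph $H$ is *$k$-critical* if $\chi(H)=k$ and every proper subgraph of $H$ has smaller chromatic number.

Every graph of chromatic number $k$ contains a $k$-critical subgraph: delete edges and vertices as long as $\chi$ stays equal to $k$. Examples are $K_k$, the odd cycles ($k=3$), and the wheel formed by a $5$-cycle and a hub joined to all of it ($k=4$). For the wheel, $C_5$ needs three colors and the hub a fourth. If a spoke to a rim vertex $v$ is deleted, $v$ can take the hub's color and the other four rim vertices form a path, so three colors suffice. If a rim edge is deleted, the rim is a path and three colors suffice again.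

* *An $r$-chromatic graph has at least $\binom r2$ edges.* In a coloring with $r$ colors, any two color classes are joined by an edge, since otherwise they could be merged.
* *A $k$-critical graph has minimum degree at least $k-1$.* If $\deg v\le k-2$, a $(k-1)$-coloring of $H-v$ extends to $v$.
* *Gallai's theorem* (T. Gallai, *Kritische Graphen II*, Magyar Tud. Akad. Mat. Kutató Int. Közl. 8 (1963) 373–395; quoted in Kostochka–Yancey, J. Combin. Theory Ser. B 109 (2014) 73–101). If $k\ge4$ and $k+2\le n\le2k-1$, every $k$-critical graph on $n$ vertices has at least $\frac12\big((k-1)n+(n-k)(2k-n)\big)-1$ edges.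

For $k=4$, $n=6$, Gallai's bound is $\frac12(18+4)-1=10$, which is the number of edges of the wheel above. The first two facts we have just proved. Gallai's theorem is quoted.

## 3. Removing the square root

From now on $G$ is non-empty, and
$$k=\chi(G)\ge2,\qquad y=\binom k2\ge1,\qquad e=m-y\ge0,\qquad o=L-e=y-d .$$

**Step: turn (1) into a polynomial inequality.** The right side of (1) is twice the larger root of $Y^2-(d+1)Y-(L-1)d$, and the left side is $2y$. Since $(L-1)d\ge0$, the smaller root is at most $0<y$. So (1) holds exactly when $y^2-(d+1)y-(L-1)d\le0$, that is,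
$$d\,(y+L-1)\ \ge\ y(y-1).\tag{2}$$
Now put $d=y+e-L$. The left side of (2) is $y(y+L-1)+e(y+L-1)-L(y+L-1)$. After subtracting $y(y-1)$ there remains $yL+e(y+L-1)-Ly-L(L-1)$. So (2) is equivalent to
$$e\,(y+L-1)\ \ge\ L(L-1).\tag{3}$$
If instead we put $d=y-o$ in (2), we get the equivalent form
$$o\,(y+L-1)\ \le\ yL.\tag{4}$$
Equality in (1) is equivalent to equality in each of (2), (3) and (4).

Form (2) shows what changes after $k=2$: for $k\ge3$ the right side is positive, so a positive lower bound on $d$ is needed. Form (3) says how many edges beyond $\binom k2$ a large $L$ forces. Form (4) says that $L$ cannot exceed $e$ by much.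

Some tests by hand:

* For $K_k$ we have $L=1$, $e=0$, and (3) reads $0\ge0$.
* For $C_5$ we have $k=3$, $y=3$, $e=2$, $\lambda_n=2\cos\frac{4\pi}5=-\frac{1+\sqrt5}2$, so $L=\frac{3+\sqrt5}2$ lies between $2.61$ and $2.62$. The left side of (3) is $2(2+L)>9$, the right side is less than $2.62\cdot1.62<5$.
* For the disjoint union of $K_k$ ($k\ge2$) and a star $K_{1,N}$ ($N\ge1$) we have $L=N$ and $e=N$, and (3) reads $N(y+N-1)\ge N(N-1)$.

**Step: a criterion that replaces $L$ by a bound on $o=L-e$.** We shall know $L$ only through inequalities $L\le e+\gamma$.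

**Lemma 2 (Criterion).** Let $\gamma$ be a real number with $L-e\le\gamma$ and $e(y-\gamma)\ge\gamma(\gamma-1)$. Then (3) holds. It is strict if either of these hypotheses is strict.

*Proof.* Let $g(s)=\dfrac{s(s-1)}{y+s-1}$ for $s\ge1$. The numerator of $g'(s)$ is
$$(2s-1)(y+s-1)-s(s-1)=(2s-1)(y-1)+s^2>0,$$
so $g$ is strictly increasing. Inequality (3) says $e\ge g(L)$. We have $e+\gamma\ge L\ge1$, hence $y+e+\gamma-1>0$, and $e\ge g(e+\gamma)$ is equivalent to
$$e(y+e+\gamma-1)\ge(e+\gamma)(e+\gamma-1).$$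
The left side is $ey+e^2+e\gamma-e$ and the right side is $e^2+2e\gamma+\gamma^2-e-\gamma$. The difference is $e(y-\gamma)-\gamma(\gamma-1)$. So the second hypothesis is equivalent to $e\ge g(e+\gamma)$, strictness corresponding to strictness. The first gives $g(e+\gamma)\ge g(L)$, strictly if it is strict. Together, $e\ge g(e+\gamma)\ge g(L)$. $\square$

## 4. From the trace to Cauchy–Schwarz

The proof of Proposition 1 suggests using the trace again: $2m\ge\lambda_1^2+\lambda_n^2$ gives $d\ge\frac12(\lambda_1^2-L)$. The chromatic number could enter through the bound $\chi(\chi-1)\le(\lambda_1+1)\lambda_1$ (Wilf; Wu and Elphick), that is, $\lambda_1\ge k-1$. This stops when $\lambda_1=\mu$. Take the disjoint union of $K_k$, $k\ge3$, and $K_{1,N}$ with $N\ge(k-1)^2$. Then $\lambda_1=\sqrt N=\mu$, and the estimate gives only $d\ge0$, while (2) asks for $d\ge\frac{y(y-1)}{y+N-1}>0$. Here in fact $d=y$: the clique contributes, but $\lambda_1$ does not see it.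

There is another proof of $L\le m$ that does see the edges. Let $x$ be a unit eigenvector for $\lambda_n=-\mu$, and put
$$V_+=\{v:x_v\ge0\},\quad V_-=\{v:x_v<0\},\quad s_\pm=\sum_{v\in V_\pm}x_v^2,\quad s_++s_-=1 .$$
Both $s_+$ and $s_-$ are positive, since otherwise all entries of $x$ have the same weak sign and $x^TAx\ge0>-\mu$. In particular $V_+$ and $V_-$ are non-empty. Call an edge *inner* if both ends lie in $V_+$ or both in $V_-$, and *cross* otherwise. Let $e_{in}$ be the number of inner edges and $m_\times=m-e_{in}$. An inner edge $uv$ has $x_ux_v=|x_ux_v|$, and a cross edge has $x_ux_v=-|x_ux_v|$. So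
$$\mu=-x^TAx=2\sum_{\text{cross}}|x_ux_v|-2\sum_{\text{inner}}|x_ux_v|\le2\sum_{\text{cross}}|x_ux_v|\le2\sqrt{m_\times}\Big(\sum_{\text{cross}}x_u^2x_v^2\Big)^{1/2}\le2\sqrt{m_\times s_+s_-}\le\sqrt{m_\times}.$$
Hence $L\le m-e_{in}$, which is better than $L\le m$. We now record exactly what these estimates throw away: the inner products, the defect of Cauchy–Schwarz on cross edges, the missing cross pairs, and the imbalance between $s_+$ and $s_-$.

## 5. An exact identity for $m-\lambda_n^2$

Rescale: $t_v=\sqrt\theta\,|x_v|$ with $\theta>0$ to be chosen. The natural sum of what was thrown away is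
$$\Phi=\sum_{uv\text{ inner edge}}(1+2t_ut_v)+\sum_{uv\text{ cross edge}}(1-t_ut_v)^2+\sum_{\substack{u\in V_+,\,v\in V_-\\u\not\sim v}}t_u^2t_v^2 .$$
Expanding the squares, the terms $t_u^2t_v^2$ run over *all* pairs in $V_+\times V_-$ and add up to $\theta^2s_+s_-$. So
$$\Phi=m+2\theta\Big(\sum_{\text{inner}}|x_ux_v|-\sum_{\text{cross}}|x_ux_v|\Big)+\theta^2s_+s_-=m+\theta\,x^TAx+\theta^2s_+s_-=m-\theta\mu+\theta^2s_+s_- .$$
We want $\Phi=m-\mu^2$, that is, $\theta\mu-\theta^2s_+s_-=\mu^2$. Let $M=\max(s_+,s_-)$, so $s_+s_-=M(1-M)$. The choice $\theta=\mu/M$ works: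
$$\theta\mu-\theta^2s_+s_-=\frac{\mu^2}M-\frac{\mu^2(1-M)}M=\mu^2 .$$
The other root of the quadratic is $\mu/(1-M)$. We take $\mu/M$, the smaller one, because then $\sum_{V_\pm}t_v^2=\theta s_\pm\le\mu$. So the following is proved.

**Lemma 3.** With $\theta=\mu/M$ and $t_v=\sqrt\theta\,|x_v|$,
$$m-\lambda_n^2=\sum_{uv\text{ inner edge}}(1+2t_ut_v)+\sum_{uv\text{ cross edge}}(1-t_ut_v)^2+\sum_{\substack{u\in V_+,\,v\in V_-\\u\not\sim v}}t_u^2t_v^2,\tag{5}$$
and
$$\sum_{v\in V_+}t_v^2\le\mu,\qquad\sum_{v\in V_-}t_v^2\le\mu.\tag{6}$$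

*Example.* In $K_3$, $m-L=2$. Take $x=(1,1,-2)/\sqrt6$. Then $s_+=\frac13$, $s_-=M=\frac23$, $\theta=\frac32$, and $t=(\frac12,\frac12,1)$. The inner edge gives $1+\frac12$, and each of the two cross edges gives $(1-\frac12)^2=\frac14$. The sum is $2$.

All terms of (5) are nonnegative, so any of them may be dropped. We do this in two ways. Keeping only the $1$'s of the inner edges,
$$d=m-L\ \ge\ e_{in}.\tag{7}$$
Keeping only the pairs inside a vertex set $W$, put $F=G[W]$, $W_\pm=W\cap V_\pm$,
$$P=\sum_{W_+}t_v^2,\qquad Q=\sum_{W_-}t_v^2,\qquad\tau_v=t_v\text{ on }V_+,\quad\tau_v=-t_v\text{ on }V_- .$$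
Expanding as before, the fourth-degree terms add up to $PQ$ and the second-degree terms to $2\sum_{uv\in E(F)}\tau_u\tau_v$, so
$$d\ \ge\ m(F)+\tau_W^TA_F\tau_W+PQ.\tag{8}$$

## 6. What the inner edges alone give

This section extracts the chromatic number from (7). It will settle all graphs with many edges.

**Lemma 4.** $L-e\le\lfloor k^2/4\rfloor$. If $k\ge4$ is even, the inequality is strict.

*Proof.* Let $\chi_\pm=\chi(G[V_\pm])\ge1$. Coloring the two sides with disjoint palettes shows $\chi_++\chi_-\ge k$. Choose integers $0\le a\le\chi_+$, $0\le b\le\chi_-$ with $a+b=k$. An $r$-chromatic graph has at least $\binom r2$ edges, so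
$$d\ge e_{in}\ge\binom{\chi_+}2+\binom{\chi_-}2\ge\binom a2+\binom b2=\binom k2-ab\ge y-\lfloor k^2/4\rfloor,$$
and $L-e=y-d$.

Suppose equality holds and $k\ge4$ is even. Then $ab=k^2/4$, so $a=b=k/2\ge2$, and $\chi_-\ge2$. Also $d=e_{in}$, so by (5) every inner edge has $t_ut_v=0$. On $V_-$ all $t_v$ are positive, so $V_-$ contains no edge and $\chi_-=1$, a contradiction. $\square$

**Corollary 5.** If $k\ge6$ and $e\ge\frac{k(k+2)}4$, then (3) holds strictly.

*Proof.* Use Lemma 2 with $\gamma=\lfloor k^2/4\rfloor$.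

*$k$ even.* Here $y-\gamma=\frac{k(k-2)}4$ and $\gamma(\gamma-1)=\frac{k^2}4\cdot\frac{k^2-4}4=\frac{k^2(k-2)(k+2)}{16}$. So $e(y-\gamma)\ge\gamma(\gamma-1)$ is exactly $e\ge\frac{k(k+2)}4$. The first hypothesis is strict by Lemma 4.

*$k$ odd.* Here $\gamma=\frac{k^2-1}4$, $y-\gamma=\frac{(k-1)^2}4$ and $\gamma(\gamma-1)=\frac{(k^2-1)(k^2-5)}{16}$, so the requirement is $e\ge\frac{(k+1)(k^2-5)}{4(k-1)}$. This bound is smaller than $\frac{k(k+2)}4$, because $(k+1)(k^2-5)=k^3+k^2-5k-5<k^3+k^2-2k=k(k+2)(k-1)$. So the second hypothesis is strict. $\square$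

Counting inner edges stops near the complete graph. For $K_k$ we have $L=1$, and (4) demands $o\le\frac{yL}{y+L-1}=1$, whereas Lemma 4 gives only $o\le\lfloor k^2/4\rfloor$. When $e$ is small, the quadratic form in (8) has to be used. We do this first when $W$ is a clique, where the form can be computed.

## 7. Graphs that contain a large clique

**Proof of the inequality in Theorem B.** In this argument $k\ge2$ is the clique size, not necessarily $\chi$. Let $W$ induce $K_k$. Put
$$h=k-1\ge1,\quad a=\sum_{W_+}t_v,\quad b=\sum_{W_-}t_v,\quad o'=\binom k2+L-m,\quad\varphi(s)=\frac{hs}{s+h-1}\ (s\ge1).$$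
Theorem B says $o'\le\varphi(\mu)$. Note $\varphi(1)=1$. The numerator of $\varphi'$ is $h(h-1)\ge0$, so $\varphi$ is nondecreasing.

**Step 1: an upper bound for $o'$ in terms of four numbers.** The matrix $A_F$ is $J-I$, where $J$ is the all-ones matrix, so $\tau_W^TA_F\tau_W=(a-b)^2-P-Q$. By (8),
$$o'\ \le\ P+Q-PQ-(a-b)^2.\tag{9}$$

**Step 2: the easy range.** Since $P+Q-PQ=1-(1-P)(1-Q)$, if $(1-P)(1-Q)\ge0$ then $o'\le1\le\varphi(\mu)$.

**Step 3: one of $P,Q$ is below $1$, the other above.** Suppose $P<1<Q$. The case $Q<1<P$ is the same with the two sides exchanged, since below we only use that $W_-$ is non-empty when $Q>0$. Dropping $(a-b)^2$ would leave $Q-P(Q-1)$, which is about $Q$ when $P$ is small, so $(a-b)^2$ must help for small $P$. As $W_-\ne\emptyset$, $|W_+|\le h$. By Cauchy–Schwarz $a\le\sqrt{hP}$, and $b\ge\sqrt Q$ since the $t_v$ are nonnegative.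

*If $hP\ge Q$*, we drop the square and use $P\ge Q/h$:
$$o'\le Q-P(Q-1)\le Q-\frac{Q(Q-1)}h=\frac{Q(h+1-Q)}h\le\frac{hQ}{Q+h-1},$$
the last step because $(h+1-Q)(h-1+Q)=h^2-(Q-1)^2\le h^2$ and $Q+h-1>0$.

*If $hP<Q$*, then $a\le\sqrt{hP}<\sqrt Q\le b$, so $(a-b)^2\ge(\sqrt Q-\sqrt{hP})^2=Q+hP-2\sqrt{hPQ}$. By (9),
$$o'\le-P(Q+h-1)+2\sqrt P\sqrt{hQ}\le\frac{hQ}{Q+h-1},$$
by $-cz^2+2fz\le f^2/c$ with $z=\sqrt P$, $c=Q+h-1>0$, $f=\sqrt{hQ}$.

In both cases $o'\le\varphi(Q)$. By (6), $1<Q\le\mu$, so $o'\le\varphi(\mu)$. $\square$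

**Theorem A when $k=\chi=2$.** This is Section 1: (2) reads $dL\ge0$, with equality if and only if $d=0$, and Proposition 1 describes that case.

**Theorem A when $k=\chi\ge3$ and $G\supseteq K_k$.** Now $o=o'$, so $o\le\frac{(k-1)\mu}{\mu+k-2}$. Thus (4) follows if $\frac{(k-1)\mu}{\mu+k-2}(y+\mu^2-1)\le y\mu^2$. Dividing by $\mu$ and clearing the denominator, this is $\psi(\mu)\ge0$, where
$$\psi(\mu)=y\mu(\mu+k-2)-(k-1)(y+\mu^2-1)=(y-k+1)\mu^2+y(k-2)\mu-(k-1)(y-1).$$
We have $\psi(1)=(y-k+1)+y(k-2)-(k-1)y+(k-1)=0$. Also $y-k+1=\frac{(k-1)(k-2)}2>0$ and $y(k-2)>0$, so $\psi$ is strictly increasing on $\mu\ge1$. Hence (4) holds, strictly if $\mu>1$. If $\mu=1$, then $L=1$ and (3) reads $ey\ge0$, with equality if and only if $e=0$. As $G\supseteq K_k$, this means that $G$ is $K_k$ plus isolated vertices. Conversely those graphs have $L=1$, $e=0$ and give equality. So for graphs with $\omega=\chi$, Theorem A is proved, and for $\chi\ge3$ it followed from Theorem B. For $\chi=2$, Theorem B with $k=2$ reads $m\ge L$,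 which is (2). This is the last assertion of Theorem B.

## 8. Pendant edges at a clique vertex: Theorem B is sharp

Let $G$ be $K_k$ ($k\ge2$) with $p\ge1$ pendant edges at a clique vertex $c$, so $m=\binom k2+p$.

**Step 1: shape of the eigenvector.** A pendant vertex, $c$, and another clique vertex induce a path on three vertices, so $\mu\ge\sqrt2>1$. Let $x$ be an eigenvector for $-\mu$. If $x_c=0$, the restriction of $x$ to $G-c$ is an eigenvector of $G-c$ for $-\mu<-1$. But $G-c$ is $K_{k-1}$ plus isolated vertices, whose eigenvalues are all at least $-1$, a contradiction. So normalize $x_c=1$. At a pendant vertex, $-\mu x_v=1$, so $x_v=-\frac1\mu$. At a clique vertex $u\ne c$, $(1-\mu)x_u=\sum_{v\in K_k}x_v$. As $\mu\ne1$, all these entries are equal. Then $-\mu x_u=1+(k-2)x_u$, so $x_u=-\frac1{\mu+k-2}$.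

**Step 2: the equation at $c$.** It reads $-\mu=-\frac p\mu-\frac{k-1}{\mu+k-2}$, that is,
$$\mu^2=p+\frac{(k-1)\mu}{\mu+k-2},\qquad\text{so}\qquad m=\binom k2+\lambda_n^2-\frac{(k-1)\mu}{\mu+k-2}.$$
This is equality in Theorem B, for every $p\ge1$.

**Step 3: the constant $\binom{\omega-1}2$.** Let $k=\omega\ge3$ in Theorem B. Since $k-2>0$, $\frac{(k-1)\mu}{\mu+k-2}<k-1$, and therefore $\lambda_n^2<m-\binom k2+(k-1)=m-\binom{\omega-1}2$. In the family above with $k\ge3$ we have $\omega=k$ and $\mu^2\ge p\to\infty$ as $p\to\infty$, so $m-\lambda_n^2=\binom k2-\frac{(k-1)\mu}{\mu+k-2}\to\binom{k-1}2$. No larger constant works. This completes Theorem B. $\square$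

For $k=3$, $p=1$ the equation is $\mu^3+\mu^2-3\mu-1=0$. The left side is negative at $\mu=1.48$ and positive at $\mu=1.49$, and it is increasing for $\mu\ge1$, so $2.19<L<2.23$. In (3), with $y=3$, $e=1$, the left side is $2+L>4$ and the right side is less than $2.23\cdot1.23<2.8$.

## 9. Critical subgraphs when there is no $K_\chi$

It remains to treat $k=\chi(G)\ge3$ with $G\not\supseteq K_k$, and we shall show that (3) is strict. A clique is no longer available for $W$. We use the vertex set of a critical subgraph instead.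

Fix a $k$-critical subgraph $H$ of $G$, and let $W=V(H)$, $F=G[W]$, $|W|=k+t$, $e_F=m(F)-y$. Clearly $e_F\le e$. Since $H\subseteq F$ on the same vertices, $F$ has minimum degree at least $k-1$, so $m(F)\ge\frac{(k+t)(k-1)}2$ and
$$e\ \ge\ e_F\ \ge\ \frac{(k-1)t}2.\tag{10}$$

**Lemma 6.** $t\ge2$.

*Proof.* We have $t\ge0$ as $\chi(H)=k$. If $t=0$, a $k$-chromatic graph on $k$ vertices is $K_k$, which is excluded. Let $t=1$. If the complement of $H$ contained two disjoint edges, or a triangle, we could color each of those edges (or the triangle) with one color and get $\chi(H)\le(k+1)-2=k-1$, a contradiction. So any two edges of the complement meet and they do not form a triangle. Hence the complement is a star plus isolated vertices, or has no edge. Deleting the center of the star (or any vertex) from $H$ leaves $K_k$, which is excluded. $\square$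

Every vertex of $F$ has at most $(k+t-1)-(k-1)=t$ non-neighbors in $W$. So $F$ is complete up to a graph $\bar F$ (its complement) of maximum degree at most $t$. Write $T=t+1$. The direct imitation of Step 1 in Section 7 is $A_F=J-I-A_{\bar F}$. The eigenvalues of $A_{\bar F}$ are at most $t$, so $-\tau_W^TA_F\tau_W\le(1+t)(P+Q)=T(P+Q)$, and (8) gives
$$o\le T(P+Q)-PQ-e_F=T^2-(P-T)(Q-T)-e_F .$$
If $P,Q$ lie on the same side of $T$, this is fine. If $P$ is near $0$ and $Q$ is large, the right side is about $TQ-e_F$, and $Q$ is bounded only by $\mu$. So the estimate stops there. The remedy is to bound the form by a multiple of $\sqrt{PQ}$ rather than of $P+Q$, because $2C\sqrt{PQ}-PQ\le C^2$ whatever $P$ and $Q$ are.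

**Lemma 7.** If $t\le k-2$, then $L-e\le(t+1)(k-1)-e_F$.

*Proof.* Put $N=k+t=|W|$. Then $N-T=k-1$, and $t\le k-2$ means $T\le N/2$. Let $C=\sqrt{T(N-T)}$. We claim
$$-\tau_W^TA_F\tau_W\ \le\ 2C\sqrt{PQ}.\tag{11}$$
Given (11), inequality (8) gives $d\ge y+e_F-2C\sqrt{PQ}+PQ\ge y+e_F-C^2$, so $L-e=y-d\le C^2-e_F=(t+1)(k-1)-e_F$.

**Step 1: normalize.** Let $S,I_+,I_-\ge0$ be the sums of $t_ut_v$ over the edges of $F$ that are cross, inside $W_+$, and inside $W_-$. The left side of (11) is $2S-2I_+-2I_-$. If $PQ=0$, then all $t_v$ vanish on $W_+$ or on $W_-$, so $S=0$ and (11) holds. Let $PQ>0$. Since $I_++I_-\ge2\sqrt{I_+I_-}$, the left side of (11) divided by $2\sqrt{PQ}$ is at most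
$$D:=\hat S-\sqrt{\hat I_+\hat I_-},\qquad\hat S=\frac S{\sqrt{PQ}},\quad\hat I_+=\frac{2I_+}P,\quad\hat I_-=\frac{2I_-}Q .$$
We must show $D\le C$.

**Step 2: two parameters.** Let $p=|W_+|$, $q=|W_-|$, $p+q=N$, and
$$\alpha=\frac1P\Big(\sum_{W_+}t_v\Big)^2\le p,\qquad\beta=\frac1Q\Big(\sum_{W_-}t_v\Big)^2\le q,$$
by Cauchy–Schwarz. Adding the non-adjacent cross pairs to $S$ gives $S\le\sum_{W_+}t_v\cdot\sum_{W_-}t_v$, so $\hat S\le\sqrt{\alpha\beta}$. Next, each vertex has at most $t$ non-neighbors, so the sum of $2t_ut_v\le t_u^2+t_v^2$ over non-adjacent pairs in $W_+$ is at most $tP$. Therefore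
$$\alpha P=\Big(\sum_{W_+}t_v\Big)^2\le P+2I_++tP,\qquad\text{i.e.}\qquad\hat I_+\ge\alpha-T .$$
Likewise $\hat I_-\ge\beta-T$. Both $\hat I_\pm$ are also nonnegative.

**Step 3: one of $\alpha,\beta$ is at most $T$.** Say $\alpha\le T$ (otherwise exchange the sides). Then $D\le\sqrt{\alpha\beta}$. If $p\ge T$, then $\alpha\beta\le Tq=T(N-p)\le T(N-T)$. If $p<T\le N/2$, then $\alpha\beta\le p(N-p)\le T(N-T)$, since $s(N-s)$ is increasing on $[0,N/2]$. So $D\le C$.

**Step 4: both exceed $T$.** Say $\alpha\ge\beta>T$. Then $D\le\sqrt{\alpha\beta}-\sqrt{(\alpha-T)(\beta-T)}$. We show that this is at most $\sqrt{T\alpha}$, i.e. that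
$$\sqrt\alpha\,(\sqrt\beta-\sqrt T)\le\sqrt{(\alpha-T)(\beta-T)} .$$
Both sides are nonnegative. Square, write $\beta-T=(\sqrt\beta-\sqrt T)(\sqrt\beta+\sqrt T)$ and divide by $\sqrt\beta-\sqrt T>0$. The claim becomes $\alpha(\sqrt\beta-\sqrt T)\le(\alpha-T)(\sqrt\beta+\sqrt T)$. The right side minus the left side is
$$2\alpha\sqrt T-T\sqrt\beta-T\sqrt T=\sqrt T\,\big(2\alpha-\sqrt{T\beta}-T\big)\ge0,$$
because $T\le\alpha$ and $\sqrt{T\beta}\le\beta\le\alpha$. Finally $\alpha\le p=N-q\le N-\beta<N-T$, so $D\le\sqrt{T\alpha}<\sqrt{T(N-T)}=C$. $\square$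

**How many edges $F$ must have.** Lemma 7 and the Criterion both profit from a large $e_F$. The minimum-degree bound (10) alone is not enough for this plan. For even $k\ge4$ and $t=k/2$, the values $e=e_F=\frac{(k-1)k}4$ allowed by (10) give in Lemma 7 the bound $\gamma=\frac{(k-1)(k+4)}4$. Then $y-\gamma=\frac{(k-1)(k-4)}4$, and the requirement $e(y-\gamma)\ge\gamma(\gamma-1)$ becomes $k(k-1)(k-4)\ge(k+4)(k^2+3k-8)$, i.e. $k^3-5k^2+4k\ge k^3+7k^2+4k-32$, which is false. This is where Gallai's theorem enters. With $k+t$ vertices, $2\le t\le k-1$ and $k\ge4$, it gives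
$$e_F\ge\frac{(k-1)(k+t)+t(k-t)}2-1-\frac{k(k-1)}2,$$
that is,
$$e\ \ge\ e_F\ \ge\ \varepsilon_0(t):=\frac{t(2k-1-t)-2}2.\tag{12}$$

## 10. No $K_\chi$, with $\chi=3,4,5$

Here Lemma 4 is slightly too weak when $\chi$ is $4$ or $5$. We gain a little by showing that the absence of $K_k$ forces an extra inner edge. The notation $\chi_\pm$ is that of Lemma 4. Recall that $\chi_++\chi_-\ge k$ and $e_{in}\ge\binom{\chi_+}2+\binom{\chi_-}2$.

**$k=3$** ($y=3$). As $G$ is not bipartite, $e_{in}\ge1$. So $d\ge1$ by (7), and $L-e\le2=:\gamma$. Since $G$ has no triangle, it contains an odd cycle of length at least $5$, so $m\ge5$ and $e\ge2$. Then $e(y-\gamma)=e\ge2=\gamma(\gamma-1)$, and Lemma 2 gives (3), strictly if $e\ge3$. If $e=2$, then $m=5$ and $G$ is $C_5$ plus isolated vertices. In Section 3 we checked that (3) is strict for $C_5$, and isolated vertices do not matter.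

**$k=4$** ($y=6$). *Claim: $e_{in}\ge3$.* Suppose $e_{in}\le2$. Then $\binom{\chi_+}2+\binom{\chi_-}2\le2$ excludes values $\ge3$, and $\chi_++\chi_-\ge4$ forces $\chi_+=\chi_-=2$. So each side contains exactly one edge, say $uu'$ in $V_+$ and $vv'$ in $V_-$. If $u\not\sim v$, then $\{u,v\}$, $V_+\setminus\{u\}$, $V_-\setminus\{v\}$ are independent and give a $3$-coloring, a contradiction. The same holds for the other three cross pairs. So $u,u',v,v'$ induce $K_4$, a contradiction.

Hence $d\ge3$ and $L-e\le3=:\gamma$. By (10) and Lemma 6, $e\ge\frac{3t}2\ge3$. Then $e(y-\gamma)\ge9>6=\gamma(\gamma-1)$, and (3) is strict.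

**$k=5$** ($y=10$). *Claim: $e_{in}\ge5$.* Suppose $e_{in}\le4$. A value $\chi_\pm\ge4$ would give at least $6$ inner edges, and $\chi_+=\chi_-=3$ also gives at least $6$. With $\chi_++\chi_-\ge5$ this leaves $\{\chi_+,\chi_-\}=\{3,2\}$, with exactly $3$ edges on the $3$-chromatic side and exactly $1$ on the other. A graph with three edges that is not bipartite contains an odd cycle, so these edges form a triangle $u_1u_2u_3$. Let the edge on the other side be $v_1v_2$. If $u_i\not\sim v_j$, use one color on $\{u_i,v_j\}$, two on the rest of the first side (which has a single edge), one on the rest of the second side. This is a $4$-coloring, a contradiction. So all $u_i\sim v_j$, and $K_5\subseteq G$, a contradiction.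

Hence $d\ge5$ and $L-e\le5=:\gamma$. Also $e\ge6$: by (12), $\varepsilon_0(2)=6$, $\varepsilon_0(3)=8$, $\varepsilon_0(4)=9$, and for $t\ge5$, (10) gives $e\ge\frac{4t}2\ge10$. Then $e(y-\gamma)\ge30>20=\gamma(\gamma-1)$, and (3) is strict.

## 11. No $K_\chi$, with $\chi\ge6$

**Step 1: large $t$ is covered by Corollary 5.** We check that $e\ge\frac{k(k+2)}4$ whenever $t\ge\frac{k+1}2$.

* If $t\ge k$, then by (10) $e\ge\frac{k(k-1)}2\ge\frac{k(k+2)}4$, as $2k-2\ge k+2$.
* If $\frac{k+1}2\le t\le k-1$, then $t(2k-1-t)$ is increasing in $t$ on this range, so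
$$t(2k-1-t)\ge\frac{k+1}2\cdot\frac{3k-3}2=\frac{3(k^2-1)}4\ge\frac{k(k+2)}2+2 .$$
The last inequality is $k^2-4k-11\ge0$, which is true for $k\ge6$. By (12), $e\ge\varepsilon_0(t)\ge\frac{k(k+2)}4$.

**Step 2: the bounds for small $t$.** Now $2\le t\le k/2$, so $t\le k-2$, and Lemma 7 applies. With (12),
$$L-e\le(t+1)(k-1)-\varepsilon_0(t)=:\gamma,\qquad e\ge\varepsilon_0(t),$$
where
$$\gamma=tk-t+k-1-tk+\frac t2+\frac{t^2}2+1=k+\frac{t(t-1)}2 .$$
We want $e(y-\gamma)>\gamma(\gamma-1)$.

**Step 3: $k\ge8$.** We use $t\le k/2$ and $t\ge2$ to simplify each quantity.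

* $\gamma\le k+\frac k4(t-1)=\frac{k(t+3)}4$.
* $\varepsilon_0(t)\ge\frac12\big(t(\tfrac{3k}2-1)-2\big)=\frac{t(3k-2)-4}4\ge\frac{t(3k-4)}4$, the last because $2t\ge4$.
* $y-\gamma\ge\frac{k(k-1)}2-k-\frac12\cdot\frac k2\big(\frac k2-1\big)=\frac{k(k-3)}2-\frac{k(k-2)}8=\frac{k(3k-10)}8>0$.
* $(t+3)^2=t^2+6t+9\le t\big(\frac k2+6+\frac92\big)=\frac{t(k+21)}2$.

Also $(3k-4)(3k-10)=9k^2-42k+40\ge k(k+21)$, because $8k^2-63k+40$ equals $48$ at $k=8$ and is increasing for $k\ge8$. Therefore
$$e(y-\gamma)\ge\frac{tk(3k-4)(3k-10)}{32}\ge\frac{tk^2(k+21)}{32}\ge\frac{k^2(t+3)^2}{16}\ge\gamma^2>\gamma(\gamma-1),$$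
and Lemma 2 gives (3) strictly.

**Step 4: $k=7$** ($y=21$, $t\in\{2,3\}$). For $t=2$: $\varepsilon_0=10$, $\gamma=8$, and $10\cdot13=130>56$. For $t=3$: $\varepsilon_0=14$, $\gamma=10$, and $14\cdot11=154>90$. As $y-\gamma>0$ and $e\ge\varepsilon_0$, Lemma 2 gives (3) strictly.

**Step 5: $k=6$** ($y=15$, $t\in\{2,3\}$). For $t=2$: $\varepsilon_0=8$, $\gamma=7$, and $8\cdot8=64>42$. So (3) is strict.

For $t=3$: $\varepsilon_0=11$, $\gamma=9$, and $11\cdot6=66<72$, so this choice in the Criterion fails. Instead, if $e\ge12=\frac{k(k+2)}4$, Corollary 5 applies. If $e=11$, then $11=e\ge e_F\ge11$, so $e_F=e$ and all edges of $G$ lie in $F$. Then $G$ is $F$ plus isolated vertices. Write $A_F=J-I-A_{\bar F}$. Since $J$ is positive semidefinite and $\bar F$ has maximum degree at most $3$, every eigenvalue of $A_F$ is at least $-1-3$. Hence $\mu\le4$ and $L\le16$. With the increasing function $g$ from Lemma 2,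
$$g(L)\le g(16)=\frac{16\cdot15}{15+16-1}=8<11=e,$$
so (3) is strict.

All cases with $G\not\supseteq K_k$ are done, and in all of them (3) is strict. Together with Section 7, inequality (1) holds for every non-empty graph. Equality occurs exactly when $\chi=2$ and $G$ is complete bipartite up to isolated vertices, or $\chi\ge3$ and $G$ is $K_\chi$ up to isolated vertices. As $K_2=K_{1,1}$, this is the equality statement of Theorem A. $\blacksquare$
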